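\title{Complete families of space curves isomorphic to a fixed curve of genus two over $\overline{\mathbb F_p}$}

\begin{abstract}
We show that for every prime $p$ and every smooth curve $C$ of genus $2$ over $\overline{\mathbb F_p}$ there is a non-trivial complete family of smooth space curves of degree $5$ all of whose members are isomorphic to $C$. The family comes from four points that move on $C$ along a complete curve without ever meeting. A partial fraction decomposition then splits the bundle of sections into four line bundles. The same method gives complete families of linearly normal curves of any genus $g\ge 2$ and degree $d\ge 2g+1$. Over any algebraically closed field, the hyperplane class in such a family varies in at most one dimension.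
\end{abstract}

\section{The question and the results}

Throughout, $k$ is an algebraically closed field, and a \emph{curve} is a projective connected one-dimensional variety over $k$. Let $B$ be an integral variety. A \emph{family of smooth curves in $\mathbb P^r$} over $B$ is a closed subvariety $\mathcal C\subset\mathbb P^r\times B$ such that $\mathcal C\to B$ is a smooth family of curves; equivalently, it is a morphism from $B$ to the Hilbert scheme of smooth curves in $\mathbb P^r$. For $r=3$ we speak of \emph{space curves}. The \emph{degree} of the family is the degree of its fibers $\mathcal C_b\subset\mathbb P^r$. The family is \emph{complete} if $B$ is proper. It is \emph{trivial} if all its fibers are isomorphic as subvarieties of $\mathbb P^r$, that is, projectively equivalent.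

In a non-trivial complete family, a curve changes its projective shape along a proper parameter space and never becomes singular. The simplest cases show that these two demands pull against each other. Lines in $\mathbb P^3$ form a complete family over the Grassmannian, but it is trivial. Smooth curves of degree $e\ge2$ in a fixed plane are parametrized by the complement of the discriminant hypersurface in a projective space; this complement is affine, so a complete family of such curves is constant. One may ask for still more, namely that the abstract curve stay fixed and only its embedding move. The following question comes from Benoist's paper \cite{Benoist}.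

\begin{quote}
\emph{Let $C$ be a smooth curve of genus $2$ over $\overline{\mathbb F_p}$. Is there a non-trivial complete family of smooth space curves of degree $5$ all of whose members are isomorphic to $C$?}
\end{quote}

Degree $5$ is the first case for genus $2$. If $\deg L\le4$, then $h^0(C,L)\le3$, by Riemann--Roch for $\deg L\ge3$ and by Clifford's theorem for $\deg L\le 2$. So a space curve of genus $2$ and degree at most $4$ would lie in a plane, and the genus $(e-1)(e-2)/2$ of a smooth plane curve is never $2$. In degree $5$ the curve is not planar, since a smooth plane quintic has genus $6$, and $h^0(C,L)=4$, so the embedding is given by a complete linear system $|L|$. Conversely, every line bundle of degree $5=2g+1$ is very ample. The projective equivalence classes of quintic space curves isomorphic to $C$ are therefore the points of $\operatorname{Pic}^5(C)/\operatorname{Aut}(C)$. This is a complete surface, which suggests a positive answer. But an embedding consists of $L$ together with a basis of $H^0(C,L)$ up to a scalar. These bases form a torsor under the affine group $\mathrm{PGL}_4$, and a complete family requires a basis chosen consistently over a complete base, which suggests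 a negative answer. Both guesses contain some truth: the choice is possible along suitable curves, and impossible over any finite cover of $\operatorname{Pic}^5(C)$.

\begin{theorem}\label{thm:genus2}
Let $p$ be a prime and let $C$ be a smooth curve of genus $2$ over $k=\overline{\mathbb F_p}$. There exist a smooth projective connected curve $B'$ and a closed embedding $C\times B'\hookrightarrow\mathbb P^3\times B'$ over $B'$, with fibers of degree $5$, which is a non-trivial family of smooth space curves.
\end{theorem}

So the answer to the question is yes for every $C$. Theorem~\ref{thm:genus2} is the case $g=2$, $d=5$ of part (1) of the next theorem. A curve in $\mathbb P^r$ is \emph{non-degenerate} if it lies in no hyperplane, and \emph{linearly normal} if it is embedded by a complete linear system.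

\begin{theorem}\label{thm:main}
Let $C$ be a smooth curve of genus $g\ge2$ over $k$, and let $d\ge2g+1$.
\begin{enumerate}
\item[(1)] If $k=\overline{\mathbb F_p}$, there are a smooth projective curve $B'$ and a complete family $C\times B'\hookrightarrow\mathbb P^{d-g}\times B'$ of non-degenerate (hence linearly normal) smooth curves of degree $d$ such that the map $b\mapsto[\mathcal O(1)|_{C\times\{b\}}]\in\operatorname{Pic}^d(C)$ is not constant. In particular the family is non-trivial.
\item[(2)] If $k=\overline{\mathbb F_p}$ and $d-g\ge4$, there is a non-trivial complete family of smooth curves of degree $d$ in $\mathbb P^4$, all isomorphic to $C$.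
\item[(3)] Let $k$ be any algebraically closed field, and let $\mathcal C\subset\mathbb P^{d-g}\times B$ be a complete family of non-degenerate smooth curves of degree $d$, all isomorphic to $C$. Let $B''\to B$ be a finite surjective morphism, with $B''$ integral, such that $\mathcal C_{B''}\simeq C\times B''$ (such a morphism exists). Then the image of the map $B''\to\operatorname{Pic}^d(C)$, $b\mapsto[\mathcal O(1)|_{C\times\{b\}}]$, has dimension at most $1$.
\end{enumerate}
\end{theorem}

By (1), the bound in (3) is attained over $\overline{\mathbb F_p}$ for every $C$ and every $d\ge2g+1$. For $g=2$ and $d=5$, where non-degeneracy is automatic, complete families of space curves isomorphic to $C$ thus exist over $\overline{\mathbb F_p}$ with one-dimensional variation and never with more.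

Section~\ref{sec:dictionary} reduces the problem to making a vector bundle on the base trivial. Section~\ref{sec:splitting} contains the main idea: for a suitable line bundle $M$ of degree $g-1$ and distinct points $x_1,\dots,x_n$, the space $H^0(C,M(x_1+\dots+x_n))$ is canonically a sum of $n$ lines. To use this in a complete family, the points must move along a complete curve without colliding; Section~\ref{sec:config} constructs such curves from Keel's theorem. Section~\ref{sec:families} proves parts (1) and (2), and Section~\ref{sec:bound} proves part (3).

\section{Families of embeddings and direct images}\label{sec:dictionary}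

Fix a smooth curve $C$ of genus $g\ge2$. For an integral variety $B$, let $f\colon C\times B\to B$ and $\pi\colon C\times B\to C$ be the projections. For a line bundle $\mathcal L$ on $C\times B$, write $L_b=\mathcal L|_{C\times\{b\}}$ for closed points $b$, and let $d=\deg L_b$. We use the following standard facts.
\begin{itemize}
\item The \emph{classifying map} $h\colon B\to\operatorname{Pic}^d(C)$, $b\mapsto[L_b]$, is a morphism.
\item (Seesaw principle.) If $L_b\simeq L'_b$ for all $b$, then $\mathcal L'\simeq\mathcal L\otimes f^*A$ for a line bundle $A$ on $B$.
\item If $d\ge2g+1$, each $L_b$ is very ample, $H^1(C,L_b)=0$ and $h^0(C,L_b)=d+1-g$. By cohomology and base change, $R^1f_*\mathcal L=0$ and $f_*\mathcal L$ is locally free of rank $d+1-g$, its formation commutes with base change, and its fiber at $b$ is $H^0(C,L_b)$.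
\item The group $\operatorname{Aut}(C)$ is finite, because $g\ge2$.
\end{itemize}

\begin{lemma}\label{lem:embedding}
Let $\Phi\colon C\times B\to\mathbb P^r\times B$ be a morphism over $B$ whose restriction $\Phi_b\colon C\to\mathbb P^r$ over each closed point $b$ is a closed embedding.
\begin{enumerate}
\item[(a)] The morphism $\Phi$ is a closed embedding, hence a family of smooth curves in $\mathbb P^r$.
\item[(b)] If the classifying map $h$ of $\mathcal L=\Phi^*\mathcal O(1)$ is not constant, the family is non-trivial.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The morphism $\Phi$ is proper with finite fibers, hence finite. Let $z=(y,b)$ be a closed point of $\mathbb P^r\times B$. The scheme $\Phi^{-1}(z)$ equals $\Phi_b^{-1}(y)$, so it is empty or a reduced point. Thus $(\Phi_*\mathcal O_{C\times B})\otimes k(z)$ is spanned by $1$. By Nakayama's lemma, $\mathcal O_{\mathbb P^r\times B}\to\Phi_*\mathcal O_{C\times B}$ is surjective, and a finite morphism with this property is a closed embedding.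

(b) Suppose the family is trivial and fix $b_0$. For each $b$ there is $\alpha\in\mathrm{PGL}_{r+1}(k)$ with $\alpha(\Phi_b(C))=\Phi_{b_0}(C)$. Then $\sigma=\Phi_{b_0}^{-1}\circ\alpha\circ\Phi_b$ is an automorphism of $C$ and $L_b\simeq\sigma^*L_{b_0}$. So $h(B)$ lies in an orbit of the finite group $\operatorname{Aut}(C)$. Since $B$ is irreducible, $h$ is constant.
\end{proof}

\begin{lemma}\label{lem:dictionary}
Let $d\ge2g+1$ and $n=d+1-g$.
\begin{enumerate}
\item[(a)] Let $\mathcal L$ be a line bundle on $C\times B$ of degree $d$ on the fibers of $f$, with $f_*\mathcal L\simeq\mathcal O_B^{\oplus n}$. Then there is a closed embedding $\Phi\colon C\times B\hookrightarrow\mathbb P^{n-1}\times B$ over $B$ with $\Phi^*\mathcal O(1)\simeq\mathcal L$ such that each $\Phi_b$ is the embedding by the complete linear system $|L_b|$.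
\item[(b)] Let $\Phi\colon C\times B\hookrightarrow\mathbb P^{n-1}\times B$ be a family of non-degenerate curves of degree $d$, and let $\mathcal L=\Phi^*\mathcal O(1)$. Then $f_*\mathcal L\simeq\mathcal O_B^{\oplus n}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The trivialization gives $n$ global sections of $\mathcal L$ that restrict to a basis of $H^0(C,L_b)$ for every $b$. Since $L_b$ is very ample, these sections have no common zero, so they define $\Phi$, and each $\Phi_b$ is a closed embedding. Apply Lemma~\ref{lem:embedding}(a).

(b) The homogeneous coordinates define a map $\mathcal O_B^{\oplus n}\to f_*\mathcal L$ of locally free sheaves of rank $n$. Its fiber at $b$ is the restriction $H^0(\mathbb P^{n-1},\mathcal O(1))\to H^0(C,L_b)$, which is injective by non-degeneracy, hence bijective.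
\end{proof}

Twisting $\mathcal L$ by $f^*N^{-1}$ does not change $h$ and replaces $f_*\mathcal L$ by $f_*\mathcal L\otimes N^{-1}$. To prove Theorem~\ref{thm:main}(1) it therefore suffices to find a smooth projective curve $B$ and a line bundle $\mathcal L$ on $C\times B$ of fiber degree $d$ such that
\begin{equation}\label{eq:goal}
h \text{ is not constant}\qquad\text{and}\qquad f_*\mathcal L\simeq N^{\oplus n}\ \text{ for a line bundle } N \text{ on } B.
\end{equation}
We reach the second condition in two steps: first split $f_*\mathcal L$ into line bundles, then make these line bundles isomorphic.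

\section{Partial fractions}\label{sec:splitting}

\begin{example}\label{ex:P1}
On $\mathbb P^1$ with affine coordinate $t$, let $M=\mathcal O(-\infty)$ and let $x_1,\dots,x_n\in\mathbb A^1$ be distinct. A section of $M(x_1+\dots+x_n)$ is a rational function that vanishes at $\infty$ and has at most simple poles at the $x_i$. The partial fraction decomposition says that
\[
H^0\bigl(\mathbb P^1,M(x_1+\dots+x_n)\bigr)=\bigoplus_{i=1}^n k\cdot\frac1{t-x_i}.
\]
A function is determined by its polar parts because $H^0(M)=0$, and all polar parts occur because $H^1(M)=0$. The $i$-th line is $H^0(M(x_i))$, so it depends on $x_i$ alone. If $x_1$ and $x_2$ collide at $x$, the first two lines have the same limit, while the space of sections acquires $1/(t-x)^2$: the splitting is lost.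
\end{example}

The example uses only the vanishing of the cohomology of $M$, and such an $M$ exists in genus $g$. The effective classes in $\operatorname{Pic}^{g-1}(C)$ form the image of $C^{g-1}$, which has dimension at most $g-1<g$. So there is a line bundle $M$ of degree $g-1$ with $H^0(C,M)=0$, and $H^1(C,M)=0$ since $\chi(M)=0$. We fix such an $M$.

Let $B$ be a smooth projective connected curve. Morphisms $x_1,\dots,x_n\colon B\to C$ are \emph{everywhere distinct} if $x_i(b)\ne x_j(b)$ for all $b$ and all $i\ne j$; equivalently, the graphs $\Gamma_i=\{(x_i(b),b)\}\subset C\times B$ are pairwise disjoint. We identify $\Gamma_i$ with $B$ through $f$. The divisor $\Gamma_i$ is the pullback of the diagonal $\Delta\subset C\times C$ under $\mathrm{id}\times x_i$, and $\mathcal O(\Delta)|_\Delta\simeq T_C$. Hence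
\begin{equation}\label{eq:normal}
\mathcal O(\Gamma_i)|_{\Gamma_i}\simeq x_i^*T_C,\qquad\Gamma_i^2=-(2g-2)\deg x_i .
\end{equation}

\begin{proposition}\label{prop:split}
Let $n\ge1$, let $x_1,\dots,x_n\colon B\to C$ be everywhere distinct, and let
\[
\mathcal L=\pi^*M\otimes\mathcal O(\Gamma_1+\dots+\Gamma_n),\qquad\text{so that}\qquad L_b=M\bigl(x_1(b)+\dots+x_n(b)\bigr).
\]
Then restriction to the graphs gives an isomorphism
\[
f_*\mathcal L\simeq\bigoplus_{i=1}^nN_i,\qquad N_i=\mathcal L|_{\Gamma_i}\simeq x_i^*(M\otimes T_C),\qquad\deg N_i=-(g-1)\deg x_i .
\]
\end{proposition}

\begin{proof}
Since the $\Gamma_i$ are disjoint, there is an exact sequence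
\[
0\to\pi^*M\to\mathcal L\to\bigoplus_i\mathcal L|_{\Gamma_i}\to0 .
\]
By flat base change, $R^qf_*\pi^*M=H^q(C,M)\otimes\mathcal O_B=0$ for all $q$, and the long exact sequence of direct images gives the isomorphism. On $\Gamma_i$ we have $\pi^*M|_{\Gamma_i}=x_i^*M$, the bundle $\mathcal O(\Gamma_j)$ is trivial for $j\ne i$, and \eqref{eq:normal} describes $\mathcal O(\Gamma_i)$. Finally $\deg(M\otimes T_C)=(g-1)+(2-2g)=-(g-1)$.
\end{proof}

The $N_i$ can only be isomorphic if the $x_i$ have a common degree $u$. In that case the bundles $N_i\otimes N_1^{-1}$ have degree $0$, and the ground field does the rest.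

\begin{lemma}\label{lem:torsion}
Let $k=\overline{\mathbb F_p}$, and let $Q_1,\dots,Q_n$ be line bundles of degree $0$ on a smooth projective connected curve $B$.
\begin{enumerate}
\item[(a)] Each $Q_i$ is torsion in $\operatorname{Pic}(B)$.
\item[(b)] There is a finite surjective morphism $q\colon B'\to B$ from a smooth projective connected curve such that every $q^*Q_i$ is trivial.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The abelian variety $\operatorname{Pic}^0(B)$ and the point $[Q_i]$ are defined over a finite field $\mathbb F$, and $\operatorname{Pic}^0(B)(\mathbb F)$ is a finite group.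

(b) Pullbacks of degree $0$ bundles have degree $0$ and pullbacks of trivial bundles are trivial, so it suffices to treat one bundle $Q$ and iterate. Choose $\psi\colon Q^{\otimes m}\simeq\mathcal O_B$, and let $X$ be the closed subscheme of the total space of $Q$ defined by $\psi(s^{\otimes m})=1$; thus $X=\operatorname{Spec}_B\bigoplus_{j=0}^{m-1}Q^{-j}$. If $\varepsilon$ generates $Q$ over an open set $U$ and $v=\psi(\varepsilon^{\otimes m})$, a unit, then $X|_U=\operatorname{Spec}_U\mathcal O_U[w]/(vw^m-1)$. So $X$ is finite and flat over $B$, and the tautological section $w\varepsilon$ of the pullback of $Q$ vanishes nowhere. By flatness every irreducible component of $X$ dominates $B$. Let $B'$ be the normalization of one component with its reduced structure; taking the reduced structure matters only when $p$ divides $m$.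
\end{proof}

\begin{remark}
Part (b) holds only for torsion bundles. If $q^*Q$ is trivial and $Q=\mathcal O(E)$, then $q_*q^*E=(\deg q)E$ is the pushforward of a principal divisor, hence principal, so $Q^{\otimes\deg q}$ is trivial.
\end{remark}

The splitting has a geometric meaning that guides the next section. By Riemann--Roch and $H^1(C,M)=0$, the space $H^0(C,M(x_i(b)))$ is a line. A generator $s_i$, viewed as a section of $L_b$, vanishes at $x_j(b)$ for $j\ne i$, and it does not vanish at $x_i(b)$ because $H^0(C,M)=0$. These lines are the summands of Proposition~\ref{prop:split}, and in the basis $s_1,\dots,s_n$ the point $x_i(b)$ is sent to the $i$-th coordinate point of $\mathbb P^{n-1}$. So if all $N_i$ are isomorphic to one bundle $N$, of degree $-(g-1)u$, then $\mathcal L\otimes f^*N^{-1}$ is trivial on each $\Gamma_i$, and its sections contract each $\Gamma_i$ to a point. With $F=C\times\{b\}$ and $G=\{c\}\times B$, this bundle is numerically equivalent to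
\begin{equation}\label{eq:D}
D=(g-1)(uF+G)+\Gamma_1+\dots+\Gamma_n .
\end{equation}

\section{Complete curves in configuration spaces}\label{sec:config}

\begin{proposition}\label{prop:config}
Let $C$ be a smooth curve of genus $g\ge2$ over $k=\overline{\mathbb F_p}$. For every $n\ge1$ there are a smooth projective connected curve $B_n$ and everywhere distinct morphisms $x_1,\dots,x_n\colon B_n\to C$, all of the same degree $u\ge1$.
\end{proposition}

The sign of $\Delta^2=2-2g$ governs this problem. In genus $0$ the diagonal of $\mathbb P^1\times\mathbb P^1$ is ample and meets every curve, so two everywhere distinct maps are constant. In genus $1$ distinct translations are everywhere distinct. In genus $g\ge2$ the graphs have negative self-intersection, and one can hope to contract them. This is what an induction needs. Given $x_1,\dots,x_n$ on $B_n$, a further point $x_{n+1}$, defined on a finite cover of $B_n$, amounts to an integral curve $Y\subset C\times B_n$ disjoint from $\Gamma_1,\dots,\Gamma_n$; if a morphism to projective space contracts the $\Gamma_i$ to points, a general hyperplane section misses them. The new map has the same degree as the old ones exactly when $Y\cdot G=u\,(Y\cdot F)$.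

\begin{example}\label{ex:two}
Take $n=1$, $B=C$, $x_1=\mathrm{id}$, so $u=1$ and $\Gamma_1=\Delta$. By Proposition~\ref{prop:split}, $f_*(\mathcal L\otimes f^*N_1^{-1})\simeq\mathcal O_B$ by restriction to $\Delta$. The section $1$ gives a section of $\mathcal L\otimes f^*N_1^{-1}$ that vanishes nowhere on $\Delta$. Its zero divisor $Z$ is numerically equivalent to $D=(g-1)(F+G)+\Delta$ and cuts out on $C\times\{b\}$ the unique effective divisor in $|M(b)|$. For $g=2$ this divisor is $y_1+y_2$, and neither point is $b$: if $y_1=b$, then $M\simeq\mathcal O(y_2)$ would have a section. The intersection numbers are $Z\cdot\Delta=2(g-1)+(2-2g)=0$ and $Z\cdot F=Z\cdot G=g$. If $Z$ is integral, its normalization with the two projections is a curve $B_2$ with $u=g$. If $Z$ is reducible, each component still misses $\Delta$, but nothing here forces it to have equal degrees over the two factors.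
\end{example}

The example shows that $D$ is the right class and that irreducibility is the remaining issue. We obtain it by showing that a multiple of $D$ moves without base points. A line bundle (or divisor) on a projective scheme is \emph{nef} if it has non-negative degree on every integral curve, and \emph{semiample} if some positive power is generated by global sections. The \emph{exceptional locus} $\mathbb E(\Lambda)$ of a nef line bundle $\Lambda$ is the closure, with reduced structure, of the union of the integral closed subvarieties $V$ of positive dimension with $(\Lambda^{\dim V}\cdot V)=0$. We use two theorems.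
\begin{itemize}
\item (Keel \cite[Thm.~0.2]{Keel}.) A nef line bundle $\Lambda$ on a projective scheme over a field of positive characteristic is semiample if and only if $\Lambda|_{\mathbb E(\Lambda)}$ is semiample.
\item (Bertini's irreducibility theorem, valid in all characteristics \cite[Thm.~6.3(4)]{Jouanolou}.) If $S$ is an irreducible variety and $\varphi\colon S\to\mathbb P^\nu$ is a morphism with $\dim\varphi(S)\ge2$, the preimage of a general hyperplane is irreducible.
\end{itemize}

\begin{proof}[Proof of Proposition~\ref{prop:config}]
We argue by induction on $n$, starting from $B_1=C$ and $x_1=\mathrm{id}$. Suppose $B_n,x_1,\dots,x_n$ are given, with common degree $u$. On $S=C\times B_n$ fix fibers $F$, $G$ as above and let $D$ be the divisor \eqref{eq:D}.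

\emph{Intersection numbers.} We have $F^2=G^2=0$, $F\cdot G=1$, $\Gamma_i\cdot F=1$, $\Gamma_i\cdot G=u$, $\Gamma_i\cdot\Gamma_j=0$ for $i\ne j$, and $\Gamma_i^2=-(2g-2)u$ by \eqref{eq:normal}. Therefore
\[
D\cdot\Gamma_i=(g-1)(u+u)-(2g-2)u=0,\qquad D\cdot F=g-1+n,\qquad D\cdot G=u(g-1+n).
\]
The first identity holds for all $i$ at once because the degrees are equal. Using it,
\begin{equation}\label{eq:Dsquare}
D^2=(g-1)(uF+G)\cdot D=2u(g-1)(g-1+n)>0 .
\end{equation}

\emph{The divisor $D$ is semiample.} The divisor $uF+G$ is ample, being the sum of the pullbacks of ample divisors from the two factors. If $Y$ is an integral curve different from all $\Gamma_i$, then $\Gamma_i\cdot Y\ge0$, so $D\cdot Y\ge(g-1)(uF+G)\cdot Y>0$; here $g\ge2$ is used. Hence $D$ is nef, the integral curves of degree $0$ are exactly the $\Gamma_i$, and by \eqref{eq:Dsquare} the exceptional locus of $\mathcal O(D)$ is the disjoint union of the $\Gamma_i$. Each $\mathcal O(D)|_{\Gamma_i}$ has degree $0$, so it is torsion by Lemma~\ref{lem:torsion}(a). A power of $\mathcal O(D)$ is thus trivial on the exceptional locus, and Keel's theorem applies.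

\emph{The curve $Y$.} Choose $m\ge1$ with $|mD|$ base point free, and let $\varphi\colon S\to\mathbb P^\nu$ be the associated morphism. If $\dim\varphi(S)\le1$, two general members of $|mD|$ would be disjoint, contradicting \eqref{eq:Dsquare}; so $\dim\varphi(S)=2$. Since $D\cdot\Gamma_i=0$, each $\varphi(\Gamma_i)$ is a point. Let $Z\in|mD|$ be the pullback of a general hyperplane. It misses every $\Gamma_i$, and it is irreducible by Bertini's theorem. Write $Z=eY$ with $Y$ integral and $e\geq1$. Because $Y$ is numerically proportional to $D$,
\[
Y\cdot F=\frac me(g-1+n)=:\delta>0,\qquad Y\cdot G=u\delta .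
\]

\emph{The next stage.} Let $B_{n+1}$ be the normalization of $Y$. The map $B_{n+1}\to B_n$ induced by $f$ has degree $Y\cdot F=\delta$. Composing $x_1,\dots,x_n$ with it gives everywhere distinct maps of degree $u\delta$. The map $x_{n+1}\colon B_{n+1}\to C$ induced by $\pi$ has degree $Y\cdot G=u\delta$, and it is everywhere distinct from the others since $Y\cap\Gamma_i=\emptyset$.
\end{proof}

\section{Construction of the families}\label{sec:families}

\begin{proof}[Proof of Theorem~\ref{thm:main}(1) and Theorem~\ref{thm:genus2}]
Let $n=d+1-g$; for $g=2$ and $d=5$ this is $n=4$. Let $B=B_n$ and $x_1,\dots,x_n$ be as in Proposition~\ref{prop:config}, of degree $u\ge1$, and let $\mathcal L$ be as in Proposition~\ref{prop:split}. Then $\deg L_b=g-1+n=d$, and $f_*\mathcal L\simeq\bigoplus_iN_i$ has degree $-nu(g-1)<0$.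

\emph{The classifying map $h$ of $\mathcal L$ is not constant.} This needs an argument, since moving divisors may stay in one linear system. If $h$ were constant, the seesaw principle would give $\mathcal L\simeq\pi^*L_0\otimes f^*A$. Restricting to $G$, on which pullbacks from $C$ are trivial, gives $\deg A=\sum_i\Gamma_i\cdot G=nu$. Then $f_*\mathcal L\simeq H^0(C,L_0)\otimes A\simeq A^{\oplus n}$ would have degree $n^2u>0$, a contradiction.

\emph{Trivialization.} By Lemma~\ref{lem:torsion}(b) applied to $Q_i=N_i\otimes N_1^{-1}$, there is a finite surjective $q\colon B'\to B$ with $q^*f_*\mathcal L\simeq N^{\oplus n}$, where $N=q^*N_1$. Let $f'\colon C\times B'\to B'$ be the projection and $\mathcal L'=(\mathrm{id}\times q)^*\mathcal L\otimes f'^*N^{-1}$. By base change and the projection formula, $f'_*\mathcal L'\simeq\mathcal O_{B'}^{\oplus n}$, as required in \eqref{eq:goal}. Lemma~\ref{lem:dictionary}(a) gives a closed embedding $\Phi\colon C\times B'\hookrightarrow\mathbb P^{d-g}\times B'$ whose fibers are non-degenerate linearly normal curves of degree $d$. Its classifying map $h\circ q$ is not constant since $q$ is surjective, and the family is non-trivial by Lemma~\ref{lem:embedding}(b).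
\end{proof}

\begin{remark}\label{rem:picture}
For $g=2$ and $d=5$, all curves of the family pass through the four coordinate points of $\mathbb P^3$. They sweep out a surface: $\mathcal L'$ has the class \eqref{eq:D} with $u$ replaced by $u'=u\deg q$, so its self-intersection is $10u'>0$ by \eqref{eq:Dsquare}.
\end{remark}

\begin{remark}
The finiteness of $\operatorname{Aut}(C)$ is essential. On an elliptic curve any two line bundles of the same positive degree differ by a translation, so all linearly normal embeddings of a given degree are projectively equivalent, however $h$ varies.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:main}(2)]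
Let $\Phi\colon C\times B'\hookrightarrow\mathbb P^r\times B'$ be any family over a smooth projective curve $B'$, with $r\ge5$. We find a center of projection that serves all members at once. The set of $(x,y,b,z)$ with $x\ne y$ in $C$ and $z$ on the line through $\Phi_b(x)$ and $\Phi_b(y)$ is locally closed in $C\times C\times B'\times\mathbb P^r$ and fibered in lines over a threefold, so it has dimension $4$. The set of $(x,b,z)$ with $z$ on the tangent line to $\Phi_b(C)$ at $\Phi_b(x)$ has dimension $3$. The closures of their images in $\mathbb P^r$ have dimension at most $4<r$, so some point $o\in\mathbb P^r$ lies on no secant or tangent line of any member, and in particular on no member.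

Projection from $o$ gives a morphism $\Phi'\colon C\times B'\to\mathbb P^{r-1}\times B'$ with $\Phi'^*\mathcal O(1)\simeq\Phi^*\mathcal O(1)$. Each $\Phi'_b$ is injective on points, since no secant line contains $o$, and on tangent vectors, since no tangent line contains $o$; so it is a closed embedding. By Lemma~\ref{lem:embedding}(a), $\Phi'$ is a family of smooth curves with the same degree and the same classifying map.

Start from the family of part (1), with $r=d-g\ge4$, and project until $r=4$. The classifying map is still non-constant, so the family is non-trivial by Lemma~\ref{lem:embedding}(b).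
\end{proof}

The secant lines of a single curve fill at most three dimensions, and the parameter $b$ adds one. This is why the count provides no center of projection in $\mathbb P^4$, and why the method reaches $\mathbb P^3$ only when $d-g=3$, which together with $d\ge2g+1$ and $g\geq 2$ means $g=2$, $d=5$.

\section{The variation is at most one-dimensional}\label{sec:bound}

Now $k$ is arbitrary, $d\ge2g+1$, $n=d+1-g$ and $P=\operatorname{Pic}^d(C)$. By Lemma~\ref{lem:dictionary}(b), a family of non-degenerate curves in $\mathbb P^{d-g}$ has trivial direct image, so all Chern classes of $f_*\mathcal L$ vanish. Over a curve there is one such class. Over a surface there is a second one, and we show that the two cannot both vanish when the classifying map is generically finite.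

\subsection*{The Chern character of the direct image}
Fix a prime $\ell\ne\operatorname{char}k$ and write $H^i(X)$ for $\ell$-adic cohomology with coefficients in $\mathbb Q_\ell$, ignoring Tate twists. The cycle class map is compatible with products, pullbacks, pushforwards and degrees. Let $T$ be a smooth projective connected variety and $\mathcal L$ a line bundle on $C\times T$ of degree $d$ on the fibers of $f$. The K\"unneth formula gives
\[
c_1(\mathcal L)=d\eta+a+\gamma,\qquad a\in H^2(T),\quad\gamma\in H^1(C)\otimes H^1(T),
\]
where $\eta\in H^2(C)$ is the class of a point. The pushforward $f_*$ sends $\eta\beta$ to $\beta$ for $\beta\in H^*(T)$ and kills the components in $H^0(C)\otimes H^*(T)$ and $H^1(C)\otimes H^*(T)$. Since $H^i(C)=0$ for $i\ge3$, we have $\eta^2=\eta\gamma=\gamma^3=0$, and $\gamma^2\in H^2(C)\otimes H^2(T)$ can be written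
\[
\gamma^2=-2\eta\,\tau_{\mathcal L},\qquad\tau_{\mathcal L}=-\tfrac12f_*(\gamma^2)\in H^2(T).
\]
Fix $c\in C$. Restriction to $\{c\}\times T$ kills $\eta$ and $\gamma$, so $a=c_1(\mathcal L|_{\{c\}\times T})$, and $\gamma=c_1(\mathcal L^\circ)$ for the line bundle
\[
\mathcal L^\circ=\mathcal L\otimes\pi^*\mathcal O(-dc)\otimes f^*(\mathcal L|_{\{c\}\times T})^{-1}.
\]
Hence $\tau_{\mathcal L}$ is the class of a $\mathbb Q$-divisor. Twisting $\mathcal L$ by a bundle from $T$ changes $a$ but not $\gamma$ or $\tau_{\mathcal L}$, and the K\"unneth decomposition is compatible with pullback along $T'\to T$. Let $\mathcal P$ be a universal line bundle on $C\times P$, so that $\mathcal P|_{C\times\{[L]\}}\simeq L$, and put $\tau=\tau_{\mathcal P}$. By the seesaw principle $\mathcal L$ and $(\mathrm{id}\times h)^*\mathcal P$ differ by a twist from $T$, so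
\begin{equation}\label{eq:pullback}
\tau_{\mathcal L}=h^*\tau .
\end{equation}
Thus $\tau_{\mathcal L}$ depends only on the classifying map. (The class $\tau$ is the theta class; we do not use this.)

\begin{lemma}\label{lem:GRR}
We have $\operatorname{ch}(f_*\mathcal L)=e^a(n-\tau_{\mathcal L})$. If $f_*\mathcal L$ is trivial, then $na=\tau_{\mathcal L}$ and $\tau_{\mathcal L}^2=0$.
\end{lemma}

\begin{proof}
Since $R^1f_*\mathcal L=0$, the Grothendieck--Riemann--Roch theorem reads $\operatorname{ch}(f_*\mathcal L)=f_*\bigl(e^{c_1(\mathcal L)}\operatorname{td}(\pi^*T_C)\bigr)$, and $\operatorname{td}(\pi^*T_C)=1+\frac12c_1(T_C)=1+(1-g)\eta$. By the relations above, $(d\eta+\gamma)^2=-2\eta\tau_{\mathcal L}$ and $(d\eta+\gamma)^3=0$. Therefore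
\[
e^{c_1(\mathcal L)}\bigl(1+(1-g)\eta\bigr)=e^a(1+d\eta+\gamma-\eta\tau_{\mathcal L})\bigl(1+(1-g)\eta\bigr)=e^a\bigl(1+\gamma+\eta(n-\tau_{\mathcal L})\bigr),
\]
and $f_*$ gives the formula. If $f_*\mathcal L$ is trivial, then $e^a(n-\tau_{\mathcal L})=n$. The term in $H^2$ gives $na-\tau_{\mathcal L}=0$. The term in $H^4$ gives $\frac n2a^2-a\tau_{\mathcal L}=0$, and substituting $a=\tau_{\mathcal L}/n$ turns this into $-\frac1{2n}\tau_{\mathcal L}^2=0$.
\end{proof}

As a check, take the family of Section~\ref{sec:families}, with maps $x_i$ of degree $u'$ on $B'$. There $\deg a=D\cdot G=u'd$, and $D^2=2d\deg a+\gamma^2$ equals $2u'(g-1)d$ by \eqref{eq:Dsquare}. So $\deg\tau_{\mathcal L'}=u'd^2-u'(g-1)d=nu'd=n\deg a$.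

\subsection*{Positivity of $\tau$}
To contradict $\tau_{\mathcal L}^2=0$ we show that $\tau$ is ample. Its degree on a curve $Y$ is a self-intersection number on the surface $C\times Y$, which the Hodge index theorem controls: if $A$ is ample on a smooth projective surface and $E\cdot A=0$, then $E^2\le0$, with equality only if $E$ is numerically trivial.

\begin{lemma}\label{lem:curves}
If $Y$ is a smooth projective connected curve and $h_Y\colon Y\to P$ is not constant, then $\deg h_Y^*\tau>0$.
\end{lemma}

\begin{proof}
Let $\mathcal L=(\mathrm{id}\times h_Y)^*\mathcal P$. Then $\deg h_Y^*\tau=-\frac12(\mathcal L^\circ)^2$ on $C\times Y$. The bundle $\mathcal L^\circ$ has degree $0$ on $F=C\times\{y\}$ and on $G=\{c\}\times Y$, so it is orthogonal to the ample divisor $F+G$. By the Hodge index theorem it suffices to exclude that $\mathcal L^\circ$ is numerically trivial.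

Suppose it is. Then some power $(\mathcal L^\circ)^{\otimes m}$ with $m\ge1$ is algebraically trivial: there are an integral variety $S$, for instance the Picard variety of $C\times Y$, points $s_0,s_1\in S$ and a line bundle $\mathcal R$ on $C\times Y\times S$ that is trivial over $s_0$ and isomorphic to $(\mathcal L^\circ)^{\otimes m}$ over $s_1$. The classifying map $Y\times S\to\operatorname{Pic}^0(C)$ of $\mathcal R$ contracts $Y\times\{s_0\}$ to a point. Since $Y$ is complete, the rigidity lemma shows that it contracts $Y\times\{s_1\}$ too. So $y\mapsto m\bigl(h_Y(y)-[\mathcal O(dc)]\bigr)$ is constant. Multiplication by $m$ on $\operatorname{Pic}^0(C)$ has finite fibers and $Y$ is connected, so $h_Y$ is constant, a contradiction.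
\end{proof}

The Nakai--Moishezon criterion asks for positivity on subvarieties of every dimension. On an abelian variety, curves suffice.

\begin{lemma}\label{lem:abelian}
Let $X$ be an abelian variety of dimension $g$ and $\Lambda$ a line bundle of positive degree on every integral curve in $X$. Then $\Lambda$ is ample.
\end{lemma}

\begin{proof}
Let $K(\Lambda)$ be the closed subgroup of points $x$ with $t_x^*\Lambda\simeq\Lambda$, where $t_x$ is translation by $x$.

\emph{The group $K(\Lambda)$ is finite.} Otherwise its reduced identity component $K$ is an abelian variety of positive dimension, and $\Lambda_K=\Lambda|_K$ is invariant under all translations of $K$. Let $\mu,p_1,p_2\colon K\times K\to K$ be the addition and the projections. The bundle $\mu^*\Lambda_K\otimes p_1^*\Lambda_K^{-1}\otimes p_2^*\Lambda_K^{-1}$ is trivial on every $K\times\{x\}$ and on $\{0\}\times K$, hence trivial by the seesaw principle. Pulling back along $x\mapsto(x,-x)$ shows that $\Lambda_K\otimes[-1]^*\Lambda_K$ is trivial. For an integral curve $Y\subset K$ this gives $\Lambda\cdot Y+\Lambda\cdot(-Y)=0$, although both terms are positive.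

\emph{The bundle $\Lambda$ has a section.} We recall from \cite[\S16]{Mumford}: if $K(\Lambda)$ is finite, then $\chi(\Lambda)=(\Lambda^g)/g!\ne0$, there is exactly one $i$ with $H^i(X,\Lambda)\ne0$, and for any ample $A$ this index $i$ is the number of positive real roots, with multiplicity, of the polynomial $s\mapsto((\Lambda+sA)^g)$. Here $\Lambda$ is nef, so $\Lambda+sA$ is ample for $s>0$ and the polynomial has no positive root. Hence $i=0$ and $H^0(X,\Lambda)\ne0$.

Finally, an effective line bundle with $K(\Lambda)$ finite is ample \cite[\S6]{Mumford}.
\end{proof}

The point $[\mathcal O(dc)]$ identifies $P$ with the abelian variety $\operatorname{Pic}^0(C)$. Let $\Lambda$ be a line bundle on $P$ whose class is a positive multiple of $\tau$. Lemma~\ref{lem:curves}, applied to the normalizations of integral curves in $P$, and Lemma~\ref{lem:abelian} show that $\Lambda$ is ample. So $\tau$ is an ample class.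

\subsection*{Proof of Theorem~\ref{thm:main}(3)}
\emph{Existence of $B''$.} By a theorem of Deligne and Mumford, for $g\ge2$ the scheme $\operatorname{Isom}_B(C\times B,\mathcal C)$ is finite and unramified over $B$. It surjects onto $B$ because all fibers of $\mathcal C$ are isomorphic to $C$. Some irreducible component therefore dominates $B$; with its reduced structure it is integral, finite and surjective over $B$, and the tautological isomorphism restricts to it.

\emph{Reduction to a surface.} Let $B''$ be as in the statement, with classifying map $h''\colon B''\to P$, and suppose $\dim h''(B'')\ge2$. As $B''$ is proper, $h''(B'')$ is closed in the projective variety $P$; cutting with hyperplanes and taking a component gives an integral closed surface $W\subset h''(B'')$. Some irreducible component $V$ of $h''^{-1}(W)$ dominates $W$. A closed point of the generic fiber of $V\to W$ has residue field finite over $k(W)$, so its closure $T_0\subset B''$ is a proper integral surface, generically finite over $W$. By Chow's lemma and resolution of singularities of surfaces, there is a birational morphism $T\to T_0$ from a smooth projective surface. The induced map $h\colon T\to P$ has image $W$ and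 is generically finite onto it, of some degree $e\ge1$.

\emph{The contradiction.} Pull the family back to $C\times T\hookrightarrow\mathbb P^{d-g}\times T$ and let $\mathcal L$ be the pullback of $\mathcal O(1)$; its classifying map is $h$. By Lemma~\ref{lem:dictionary}(b), where non-degeneracy is used, $f_*\mathcal L$ is trivial, so $\tau_{\mathcal L}^2=0$ by Lemma~\ref{lem:GRR}. On the other hand, \eqref{eq:pullback}, the projection formula and the ampleness of $\tau$ give $\tau_{\mathcal L}^2=(h^*\tau)^2=e\,(\tau^2\cdot W)>0$. Hence $\dim h''(B'')\le1$. \qed

\begin{remark}
Completeness, which gives meaning to the number $\tau_{\mathcal L}^2$, cannot be dropped. Over an open subset $U\subset P$ on which $f_*\mathcal P$ is free, Lemma~\ref{lem:dictionary}(a) gives a family whose classifying map is the inclusion of $U$, with image of dimension $g\ge2$.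
\end{remark}

\begin{thebibliography}{9}

\bibitem{Benoist}
Olivier Benoist, \emph{Complete families of smooth space curves and strong semistability}, arXiv:1311.5346 (2013).

\bibitem{Jouanolou}
Jouanolou, \emph{Th\'eor\`emes de Bertini et applications}.

\bibitem{Keel}
S.~Keel, \emph{Basepoint freeness for nef and big line bundles in positive characteristic}, Ann. of Math. 149 (1999).

\bibitem{Mumford}
Mumford, \emph{Abelian Varieties}.

\end{thebibliography}
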